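\title{Finite-index normal subgroups of free groups that are not generated by separable elements}

\begin{abstract}
An element of the free group $\mathbf{F}_n$ is separable if it lies in a proper free factor. We show that for every $n\ge 2$ there is a finite-index normal subgroup of $\mathbf{F}_n$, with quotient a $2$-group of nilpotency class $2$, that is not generated by its separable elements. The obstruction is the leading term of the mod-$p$ Magnus expansion: for a separable element it involves only a hyperplane of $H_1(\mathbf{F}_n;\mathbb{F}_p)$. For $p=2$ and $n\ge3$ we determine which subgroups between the second and third terms of the Zassenhaus filtration are generated by separable elements, and for every prime $p$ we show that the deep terms of the filtration are far from being so generated. We also give three classes of quotients whose kernels are generated by separable elements.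
\end{abstract}

\section{Introduction}

Let $F=\mathbf{F}_n$ be the free group of rank $n$ with basis $x_1,\dots,x_n$. A subgroup $A\le F$ is a \emph{free factor} if $F=A*B$ for some subgroup $B$, or equivalently if $A$ is generated by a subset of some basis of $F$. It is \emph{proper} if $A\neq F$; the trivial subgroup is allowed. An element of $F$ is \emph{separable} if it lies in a proper free factor, and $\mathcal{C}^{\mathrm{sep}}$ denotes the set of separable elements. Thus $g$ is separable when, for a suitable basis of $F$, the reduced word representing $g$ omits at least one basis element. If $F$ is identified with the fundamental group of the rose $\mathbf{R}_n$, the wedge of $n$ circles, then a separable element is a loop that misses a petal after a suitable change of basis. For a subgroup $N\le F$ we put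
\[
N^{\mathrm{sep}}=\langle N\cap\mathcal{C}^{\mathrm{sep}}\rangle ,
\]
where separability always refers to the ambient group $F$. The set $\mathcal{C}^{\mathrm{sep}}$ is invariant under automorphisms of $F$, in particular under conjugation, so $N^{\mathrm{sep}}$ is normal in $F$ whenever $N$ is. We study the following question from \cite{Eastham}.

\begin{quote}
Let $n\ge3$ and let $\Gamma\to\mathbf{R}_n$ be a finite regular cover, with $\pi_1(\Gamma)$ regarded as a subgroup of $\mathbf{F}_n$. Is $\pi_1(\Gamma)$ always generated by $\mathcal{C}^{\mathrm{sep}}\cap\pi_1(\Gamma)$? Equivalently, is $N=N^{\mathrm{sep}}$ for every finite-index normal subgroup $N$ of $\mathbf{F}_n$?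
\end{quote}

Since $N^{\mathrm{sep}}$ is normal, $N=N^{\mathrm{sep}}$ holds exactly when the quotient $F\to G=F/N$ can be presented by separable relators. Familiar presentations have this form. In
\[
\mathbb{Z}/m=\langle x_1,\dots,x_n\mid x_1^m,\ x_2,\dots,x_n\rangle,\qquad
(\mathbb{Z}/m)^n=\langle x_1,\dots,x_n\mid x_i^m,\ [x_i,x_j]\rangle,
\]
and in the Coxeter presentation of the symmetric group $S_{n+1}$, each relator involves at most two generators, so it is separable when $n\ge3$. Moreover each relator may be separable with respect to its own basis, and $F$ has infinitely many bases. One would guess that this much freedom always suffices. It does not.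

\begin{theorem}\label{thm:main}
Let $n\ge2$. There is a normal subgroup $N$ of $F=\mathbf{F}_n$ of index $2^{\,n+n(n+1)/2-1}$, with $F/N$ a $2$-group of nilpotency class $2$, such that $N^{\mathrm{sep}}\neq N$.
\end{theorem}

So the answer to the question is no for every $n\ge3$. The reason is that the infinitely many proper free factors of $F$ cast only finitely many shadows in $V=H_1(F;\mathbb{F}_p)$: each has its image in a hyperplane. We attach to a group element a tensor over $V$, its leading term, and show that the leading term of a separable element is a tensor over a hyperplane.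

The leading term is defined on the quotients of the following filtration. Let $p$ be a prime, $H$ a group, and $I$ the augmentation ideal of $\mathbb{F}_p[H]$, that is, the ideal spanned by the elements $h-1$. The \emph{mod-$p$ Zassenhaus filtration} of $H$ is
\[
D_c(H)=\{g\in H:\ g-1\in I^c\},\qquad c\ge1 .
\]
The subgroup $D_c(H)$ is the kernel of $H\to(\mathbb{F}_p[H]/I^c)^\times$. For $p=2$ the first interesting level can be described completely. Let $\mathrm{Sym}_n(\mathbb{F}_2)$ be the space of symmetric $n\times n$ matrices over $\mathbb{F}_2$.

\begin{theorem}\label{thm:class}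
Let $n\ge3$, $p=2$ and $D_c=D_c(F)$. Then $D_2/D_3\cong\mathrm{Sym}_n(\mathbb{F}_2)$. The subgroups $N$ with $D_3\le N\le D_2$ are all normal in $F$ and correspond to the subspaces $S\le\mathrm{Sym}_n(\mathbb{F}_2)$. Under this correspondence $N^{\mathrm{sep}}$ corresponds to the span of the singular matrices in $S$. So $N=N^{\mathrm{sep}}$ if and only if $S$ is spanned by its singular matrices. In particular there is such an $N$ with $N^{\mathrm{sep}}\ne N$ of index $2^{\,n+n(n+1)/2-\lfloor n^2/4\rfloor-1}$, which is $64$ for $n=3$.
\end{theorem}

The failure is not special to the prime $2$, it occurs inside every finite-index subgroup, and it can be large.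

\begin{theorem}\label{thm:deep}
Let $n\ge2$, let $p$ be a prime, let $M\le F$ be a subgroup of finite index, and let $D_c(M)$ be the mod-$p$ Zassenhaus filtration of $M$. Put $N=D_c(M)$, a subgroup of finite index in $F$.
\begin{enumerate}
\item[(a)] For all large $c$, the group $N$ is not generated by $N\cap\mathcal{C}^{\mathrm{sep}}$.
\item[(b)] The codimension of the span of $N\cap\mathcal{C}^{\mathrm{sep}}$ in $H_1(N;\mathbb{F}_p)$ tends to $\infty$ with $c$.
\item[(c)] The dimension of the span of the image of $N\cap\mathcal{C}^{\mathrm{sep}}$ in $D_c(M)/D_{c+1}(M)$, divided by the dimension of $D_c(M)/D_{c+1}(M)$, tends to $0$.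
\item[(d)] If $M$ is normal (respectively characteristic) in $F$, then so is $N$.
\end{enumerate}
\end{theorem}

A subgroup of finite index $k$ contains the intersection of the finitely many subgroups of index $k$ of $F$, which is characteristic of finite index. So by Theorem~\ref{thm:deep} every finite-index subgroup of $F$ contains a characteristic finite-index subgroup $N$ with $N^{\mathrm{sep}}\ne N$.

In the other direction, the examples of presentations above belong to general families. Let $d(G)$ be the minimal number of generators of a group $G$.

\begin{theorem}\label{thm:pos}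
Let $N$ be a normal subgroup of finite index in $F=\mathbf{F}_n$ and let $G=F/N$. Then $N=N^{\mathrm{sep}}$ in each of the following cases:
\begin{enumerate}
\item[(a)] $n\ge2$ and some proper free factor of $F$ maps onto $G$;
\item[(b)] $n\ge3$ and $G$ is abelian;
\item[(c)] $n\ge2$, $G$ is solvable and $d(G)\le n-1$.
\end{enumerate}
\end{theorem}

By Theorems~\ref{thm:main} and~\ref{thm:pos}, for $n\ge3$ the least nilpotency class of a nilpotent quotient $G=F/N$ with $N\neq N^{\mathrm{sep}}$ is $2$, and every solvable quotient with $N\ne N^{\mathrm{sep}}$ has $d(G)=n$.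

We do not settle the rational variant for $n\ge3$, namely whether $N\cap\mathcal{C}^{\mathrm{sep}}$ always spans $H_1(N;\mathbb{Q})$. The subgroups of Theorem~\ref{thm:class} do not bear on it: there $N^{\mathrm{sep}}$ contains $D_3$, so it has finite index in $N$ and its image spans $H_1(N;\mathbb{Q})$.

We prove Theorem~\ref{thm:pos} first, because it shows where a counterexample can be found. Throughout, $[g,h]=g^{-1}h^{-1}gh$.

\section{Quotients for which separable relators suffice}\label{sec:pos}

We recall the facts about bases that we use. Every basis of $F=\mathbf{F}_n$ has $n$ elements. An element is \emph{primitive} if it belongs to a basis; for $n\ge2$ a primitive element generates a proper free factor, so all its powers are separable. A \emph{Nielsen move} on an $n$-tuple $(g_1,\dots,g_n)$ of elements of a group exchanges two entries, inverts one entry, or replaces $g_i$ by $g_ig_j$ or $g_jg_i$ with $j\neq i$. Two tuples are \emph{Nielsen equivalent} if a finite sequence of moves takes one to the other. A Nielsen move takes a basis of $F$ to a basis of $F$.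

\begin{lemma}\label{lem:lift}
Let $K$ be $\mathbb{Z}$ or $\mathbb{F}_2$. Every basis of $H_1(F;K)\cong K^n$ is the image of a basis of $F$.
\end{lemma}

\begin{proof}
On images in $K^n$, Nielsen moves exchange two vectors, change the sign of one, or add one to another. These are the elementary column operations, and they connect the identity matrix to any matrix in $GL_n(K)$: by the Euclidean algorithm for $K=\mathbb{Z}$, and by Gaussian elimination for $K=\mathbb{F}_2$, where $1$ is the only nonzero scalar. Perform the corresponding Nielsen moves on $x_1,\dots,x_n$.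
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:pos}]
Let $\varphi\colon F\to G$ be the quotient map.

(a) A proper free factor is generated by at most $n-1$ elements of a basis, so we may enlarge it and assume that $A=\langle y_1,\dots,y_{n-1}\rangle$ maps onto $G$, where $y_1,\dots,y_n$ is a basis of $F$. Choose $a\in A$ with $\varphi(a)=\varphi(y_n)$ and put $z=y_na^{-1}\in N$. Multiplying $y_n$ on the right by the letters of $a^{-1}$, one at a time, is a sequence of Nielsen moves, so $y_1,\dots,y_{n-1},z$ is a basis of $F$. Thus $z$ is primitive, and $z\in N^{\mathrm{sep}}$ because $n\ge2$. It follows that $F/N^{\mathrm{sep}}$ is generated by the image of $A$, that is, $F=A\,N^{\mathrm{sep}}$. Given $g\in N$, write $g=a'h$ with $a'\in A$ and $h\in N^{\mathrm{sep}}$. Then $a'=gh^{-1}\in A\cap N\subseteq N^{\mathrm{sep}}$, so $g\in N^{\mathrm{sep}}$.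

(b) Here $[F,F]\le N$. Since $n\ge3$, the subgroup $\langle x_i,x_j\rangle$ is a proper free factor, so $[x_i,x_j]\in N^{\mathrm{sep}}$. The group $[F,F]$ is the normal closure of these commutators and $N^{\mathrm{sep}}$ is normal, so $[F,F]\le N^{\mathrm{sep}}$. Let $g\in N$. Its image in $F/[F,F]=\mathbb{Z}^n$ is $mv$, where $m\ge0$ and the coordinates of $v$ are coprime. Such a $v$ belongs to a basis of $\mathbb{Z}^n$, so by Lemma~\ref{lem:lift} it is the image of a primitive element $a\in F$. Then $g\in a^m[F,F]$. Hence $a^m\in N$, and $a^m$ is separable, so $g\in N^{\mathrm{sep}}$.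

(c) Dunwoody's theorem \cite{Dunwoody} states that if $G$ is a finite solvable group with $d(G)\le n-1$, then any two generating $n$-tuples of $G$ are Nielsen equivalent. Let $h_1,\dots,h_{n-1}$ generate $G$. Then $(\varphi(x_1),\dots,\varphi(x_n))$ is Nielsen equivalent to $(h_1,\dots,h_{n-1},1)$. Performing the same moves on $(x_1,\dots,x_n)$ gives a basis $y_1,\dots,y_n$ of $F$ with $\varphi(y_i)=h_i$ for $i\le n-1$. So the proper free factor $\langle y_1,\dots,y_{n-1}\rangle$ maps onto $G$, and (a) applies.
\end{proof}

Solvability enters only through Dunwoody's theorem. The hypothesis $n\ge3$ in (b) is needed; see Remark~\ref{rem:two}. Among finite $p$-groups, which are solvable, a counterexample for $n\ge3$ must be nonabelian and need all $n$ generators. This points to groups of class $2$.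

\section{The quaternion group}\label{sec:Q8}

The mechanism is visible in rank $2$, where every proper free factor is cyclic. Let $F=\langle x,y\rangle$, let $Q_8=\{\pm1,\pm i,\pm j,\pm k\}$, and let $N$ be the kernel of the map $F\to Q_8$ with $x\mapsto i$, $y\mapsto j$.

The separable elements of $F$ are the powers $u^m$ of primitive elements $u$. The composite $F\to Q_8\to Q_8/\{\pm1\}\cong(\mathbb{Z}/2)^2$ is the map $F\to H_1(F;\mathbb{F}_2)$. A basis of $F$ maps to a basis of $H_1(F;\mathbb{F}_2)$, so $u$ has nonzero image there. Hence $u$ maps to one of $\pm i,\pm j,\pm k$, which have order $4$, and $u^m\in N$ only if $4\mid m$. So every separable element of $N$ is a fourth power and dies in $H_1(F;\mathbb{Z}/4)=(\mathbb{Z}/4)^2$, and the same then holds for all of $N^{\mathrm{sep}}$. On the other hand $i^2j^2=1$, so $x^2y^2\in N$, and $x^2y^2$ maps to $(2,2)\ne0$. Therefore $N^{\mathrm{sep}}\neq N$.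

Two features of this example carry over to all ranks. First, the only thing we used about a free factor was its image in $H_1(F;\mathbb{F}_2)$. Second, $x^2y^2$ is a product of the separable elements $x^2$ and $y^2$, but $N$ contains the product without containing the factors.

In rank $n$ the natural candidate is $x_1^2x_2^2\cdots x_n^2$. Modulo commutators it agrees with $(x_1x_2\cdots x_n)^2$, the square of a primitive element, so the quotient group must remember enough commutators to tell these two elements apart, as $Q_8$ does: $i^2j^2=1$ but $(ij)^2=-1$. A further difficulty is that for $n\ge3$ a proper free factor is not cyclic, and its intersection with $N$ cannot be listed by hand. We need an invariant that records squares and commutators together and that can be controlled on a whole free factor. The Magnus expansion provides it.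

\section{The Magnus expansion and leading terms}\label{sec:magnus}

In this section $F$ is free on $x_1,\dots,x_r$, the prime $p$ is arbitrary, and $D_c=D_c(F)$. Let $T=\mathbb{F}_p\langle\!\langle X_1,\dots,X_r\rangle\!\rangle$ be the ring of formal power series in noncommuting variables. Its degree-$1$ part is $V=\bigoplus_i\mathbb{F}_pX_i$, and its degree-$c$ part is $V^{\otimes c}$; we write $uv$ or $u\otimes v$ for products. Let $T_{\ge c}$ be the ideal of series all of whose terms have degree at least $c$, so that $T_{\ge a}T_{\ge b}\subseteq T_{\ge a+b}$. The set $1+T_{\ge1}$ is a group under multiplication, since $(1+a)^{-1}=\sum_{k\ge0}(-a)^k$. The \emph{Magnus expansion} is the homomorphism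
\[
\mu\colon F\to 1+T_{\ge1},\qquad \mu(x_i)=1+X_i .
\]

\begin{lemma}\label{lem:filt}
For every $c\ge1$ we have $D_c=\{g\in F:\mu(g)\in1+T_{\ge c}\}$. The subgroup $D_c$ is characteristic in $F$, and its index is a power of $p$.
\end{lemma}

\begin{proof}
Extend $\mu$ linearly to an algebra map $\mathbb{F}_p[F]\to T$. It sends $I$ into $T_{\ge1}$, hence $I^c$ into $T_{\ge c}$, and so induces $\alpha\colon\mathbb{F}_p[F]/I^c\to T/T_{\ge c}$. The ring $T/T_{\ge c}$ is the free associative algebra on the $X_i$ modulo all monomials of degree $c$, and a product of $c$ elements $x_i-1$ lies in $I^c$. So $X_i\mapsto x_i-1$ defines an algebra map $\beta\colon T/T_{\ge c}\to\mathbb{F}_p[F]/I^c$. The algebra map $\beta\alpha$ fixes each $x_i$, hence each $x_i^{-1}$, so it is the identity. Thus $\alpha$ is injective, and $g-1\in I^c$ if and only if $\mu(g)-1\in T_{\ge c}$.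

An automorphism of $F$ extends to $\mathbb{F}_p[F]$ and preserves $I^c$, so it preserves $D_c$. Finally $F/D_c$ embeds in the image of $1+T_{\ge1}$ in $T/T_{\ge c}$, which is a group of order $p^{\,r+r^2+\cdots+r^{c-1}}$.
\end{proof}

For $g\in D_c$ let $\delta_c(g)\in V^{\otimes c}$ be the degree-$c$ component of $\mu(g)$; this is the \emph{leading term}. We have $D_1=F$, and we call $\delta_1(g)$ the \emph{linear part} of $g$.

\begin{lemma}\label{lem:delta}
\begin{enumerate}
\item[(i)] The map $\delta_c\colon D_c\to V^{\otimes c}$ is a homomorphism with kernel $D_{c+1}$, and $\delta_c(fgf^{-1})=\delta_c(g)$ for $f\in F$, $g\in D_c$.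
\item[(ii)] The group $D_c/D_{c+1}$ is elementary abelian and central in $F/D_{c+1}$. The subgroups $N$ with $D_{c+1}\le N\le D_c$ are normal in $F$, and $S\mapsto\delta_c^{-1}(S)$ is a bijection from the subspaces of $\delta_c(D_c)$ onto the set of these subgroups.
\item[(iii)] If $g\in D_a$ and $h\in D_b$, then $[g,h]\in D_{a+b}$ and $\delta_{a+b}([g,h])=\delta_a(g)\delta_b(h)-\delta_b(h)\delta_a(g)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For $q,q'\in T_{\ge c}$ we have $(1+q)(1+q')=1+q+q'+qq'$ with $qq'\in T_{\ge 2c}\subseteq T_{\ge c+1}$, so $\delta_c$ is additive. Its kernel is $D_{c+1}$ by Lemma~\ref{lem:filt}. For $t\in1+T_{\ge1}$ we have $t(1+q)t^{-1}=1+tqt^{-1}$ and $tqt^{-1}-q\in T_{\ge c+1}$.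

(ii) By (i), $D_c/D_{c+1}$ is isomorphic to an additive subgroup of an $\mathbb{F}_p$-vector space, and conjugation acts trivially on it. Additive subgroups of $\mathbb{F}_p$-vector spaces are subspaces, and subgroups of the center are normal.

(iii) Write $\mu(g)=1+s$ and $\mu(h)=1+t$ with $s\in T_{\ge a}$, $t\in T_{\ge b}$. Then
\[
\mu([g,h])-1=\mu(g)^{-1}\mu(h)^{-1}\bigl(\mu(g)\mu(h)-\mu(h)\mu(g)\bigr)=\mu(g)^{-1}\mu(h)^{-1}(st-ts).
\]
The factor $\mu(g)^{-1}\mu(h)^{-1}\in1+T_{\ge1}$ does not change the degree-$(a+b)$ component of $st-ts\in T_{\ge a+b}$.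
\end{proof}

The homomorphism $\delta_1\colon F\to V$ sends $x_i$ to $X_i$, so it identifies $V$ with $H_1(F;\mathbb{F}_p)$.

We want to show that the leading term of an element of a subgroup $\langle h_1,\dots,h_s\rangle$ involves only the linear parts of the $h_j$. The difficulty is that the higher terms of the series $\mu(h_j)$ may involve all of $V$. In a product of such series, the higher terms could survive in degree $c$ while all terms of degree below $c$ cancel. The next lemma says that this cannot happen when the linear parts are independent: cancellation below degree $c$ must then already take place in the abstract free group on $s$ letters.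

\begin{lemma}\label{lem:key}
Let $h_1,\dots,h_s\in F$ have linearly independent linear parts $u_1,\dots,u_s\in V$, and let $U$ be their span. If $g\in\langle h_1,\dots,h_s\rangle\cap D_c$, then $\delta_c(g)\in U^{\otimes c}$.
\end{lemma}

\begin{proof}
Write $g=w(h_1,\dots,h_s)$ with $w$ in the free group on $y_1,\dots,y_s$. Let $\mu'$ be the Magnus expansion of that group, with values in $T'=\mathbb{F}_p\langle\!\langle Y_1,\dots,Y_s\rangle\!\rangle$, and write $\mu'(w)=1+\sum_{m\ge1}P_m$ with $P_m$ homogeneous of degree $m$. Let $\theta\colon T'\to T$ be the substitution $Y_j\mapsto\mu(h_j)-1$. It is a well-defined ring homomorphism: since $\mu(h_j)-1\in T_{\ge1}$, only finitely many monomials contribute to each degree. The group homomorphisms $w\mapsto\theta(\mu'(w))$ and $w\mapsto\mu(w(h_1,\dots,h_s))$ both send $y_j$ to $\mu(h_j)$, so they are equal, and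
\[
\mu(g)=1+\sum_{m\ge1}\theta(P_m).
\]
Since $\theta(Y_j)\in u_j+T_{\ge2}$, we have $\theta(P_m)\in P_m(u_1,\dots,u_s)+T_{\ge m+1}$. Consequently, if $P_k=0$ for all $k<m$, then the degree-$m$ component of $\mu(g)$ is $P_m(u_1,\dots,u_s)$.

Suppose $P_m\ne0$ for some $m<c$, and take the least such $m$. The $u_j$ extend to a basis of $V$, so the monomials of length $m$ in the $u_j$ are part of a basis of $V^{\otimes m}$. Hence $P_m(u_1,\dots,u_s)\neq0$, and $\mu(g)$ has a nonzero term of degree $m<c$, contradicting $g\in D_c$. So $P_m=0$ for all $m<c$, and $\delta_c(g)=P_c(u_1,\dots,u_s)\in U^{\otimes c}$.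
\end{proof}

Independence cannot be dropped. For $s=1$ and $h_1=x_1^p$ we have $\mu(h_1)=1+X_1^p$, so $U=0$, while $h_1\in D_p$ and $\delta_p(h_1)=X_1^p\neq0$.

\begin{corollary}\label{cor:hyper}
Let $A$ be a proper free factor of $F$. There is a hyperplane $U\subset V$ such that $\delta_c(g)\in U^{\otimes c}$ for all $c\ge1$ and all $g\in A\cap D_c$.
\end{corollary}

\begin{proof}
Let $y_1,\dots,y_r$ be a basis of $F$ with $A=\langle y_1,\dots,y_s\rangle$ and $s<r$. The $r$ linear parts $\delta_1(y_j)$ span $V$, since $\delta_1$ is onto, so they form a basis of $V$. Apply Lemma~\ref{lem:key} to $y_1,\dots,y_{r-1}$.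
\end{proof}

\section{Squares, commutators and symmetric matrices}\label{sec:sym}

In this section and the next, $F=\mathbf{F}_n$ with $n\ge2$, and $p=2$. We identify $s=\sum s_{ij}X_iX_j\in V\otimes V$ with the matrix $(s_{ij})$, and write $E_{ij}$ for the matrix of $X_iX_j$. Symmetric matrices are the tensors fixed by the flip $u\otimes v\mapsto v\otimes u$.

The map $\delta_2$ can be read off a word. An element $g$ lies in $D_2$ when its exponent sums $e_1,\dots,e_n$ are even. Setting $X_j=0$ for $j\ne i$ turns $\mu(g)$ into $(1+X_i)^{e_i}$, so the diagonal entry $\delta_2(g)_{ii}$ is $\binom{e_i}{2}\equiv e_i/2 \pmod 2$. For $i\ne j$, the monomial $X_iX_j$ arises by taking the linear term of a letter $x_i^{\pm1}$ and the linear term of a later letter $x_j^{\pm1}$, so $\delta_2(g)_{ij}$ is the parity of the number of such pairs of letters. The diagonal records squares and the off-diagonal entries record commutators.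

\begin{lemma}\label{lem:image}
If $g,h\in F$ have linear parts $u,v$, then $\delta_2(g^2)=u\otimes u$ and $\delta_2([g,h])=u\otimes v+v\otimes u$. Moreover $\delta_2(D_2)=\mathrm{Sym}_n(\mathbb{F}_2)$, and $[F:D_3]=2^{\,n+n(n+1)/2}$.
\end{lemma}

\begin{proof}
Write $\mu(g)=1+a$ with $a\in u+T_{\ge2}$. In characteristic $2$, $\mu(g^2)=1+a^2\in1+u\otimes u+T_{\ge3}$. The formula for $[g,h]$ is Lemma~\ref{lem:delta}(iii).

The group $D_2$ is the kernel of $F\to V\cong\mathbb{F}_2^n$. It is generated by the squares, because the quotient of $F$ by the subgroup generated by all squares has exponent $2$, hence is abelian, and is generated by $n$ elements. So $\delta_2(D_2)$ is spanned by the symmetric tensors $u\otimes u$. It contains $\delta_2(x_i^2)=E_{ii}$ and $\delta_2([x_i,x_j])=E_{ij}+E_{ji}$, which form a basis of $\mathrm{Sym}_n(\mathbb{F}_2)$ with $n(n+1)/2$ elements. The index is $[F:D_2]\,[D_2:D_3]$.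
\end{proof}

For a subspace $S\le\mathrm{Sym}_n(\mathbb{F}_2)$ put $N_S=\delta_2^{-1}(S)$. By Lemmas~\ref{lem:delta}(ii) and~\ref{lem:image}, the $N_S$ are exactly the subgroups between $D_3$ and $D_2$, they are normal in $F$, and
\begin{equation}\label{eq:index}
[F:N_S]=2^{\,n+n(n+1)/2-\dim S}.
\end{equation}
At this level the condition of Corollary~\ref{cor:hyper} becomes a condition on the determinant, and it is sharp.

\begin{proposition}\label{prop:sing}
Let $n\ge2$. The set $\delta_2(D_2\cap\mathcal{C}^{\mathrm{sep}})$ is the set of singular matrices in $\mathrm{Sym}_n(\mathbb{F}_2)$. Consequently $\delta_2(N_S^{\mathrm{sep}})$ is the span of the singular matrices in $S$.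
\end{proposition}

\begin{proof}
For a linear functional $\ell$ on $V$ and $s\in V\otimes V$ we have $(\ell\otimes\mathrm{id})(s)=\sum_{j}\bigl(\sum_i\ell(X_i)s_{ij}\bigr)X_j$. So the matrix $s$ is singular if and only if $(\ell\otimes\mathrm{id})(s)=0$ for some $\ell\ne0$.

Let $g\in D_2$ be separable. By Corollary~\ref{cor:hyper}, $\delta_2(g)\in U\otimes U$ for a hyperplane $U=\ker\ell$ with $\ell\ne0$. Then $(\ell\otimes\mathrm{id})(\delta_2(g))=0$, so $\delta_2(g)$ is singular.

Conversely let $s$ be symmetric and singular, with $(\ell\otimes\mathrm{id})(s)=0$ and $\ell\neq0$. Choose a basis $u_1,\dots,u_n$ of $V$ with $u_1,\dots,u_{n-1}\in\ker\ell$ and $\ell(u_n)=1$, and write $s=\sum t_{ab}\,u_a\otimes u_b$. Since $s$ is fixed by the flip, $t_{ab}=t_{ba}$. Since $0=(\ell\otimes\mathrm{id})(s)=\sum_bt_{nb}u_b$, we get $t_{nb}=t_{bn}=0$ for all $b$. By Lemma~\ref{lem:lift} there is a basis $y_1,\dots,y_n$ of $F$ with linear parts $u_1,\dots,u_n$. Regard $t_{ab}$ as $0$ or $1$ and put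
\[
g=\prod_{a\le n-1}y_a^{2t_{aa}}\ \prod_{a<b\le n-1}[y_a,y_b]^{t_{ab}} .
\]
Then $g$ lies in $D_2$ and in the proper free factor $\langle y_1,\dots,y_{n-1}\rangle$, and $\delta_2(g)=s$ by Lemma~\ref{lem:image}.

An element $g\in D_2$ lies in $N_S$ exactly when $\delta_2(g)\in S$. So $\delta_2(N_S\cap\mathcal{C}^{\mathrm{sep}})$ is the set of singular matrices in $S$, and the last claim follows because $\delta_2$ is a homomorphism.
\end{proof}

To obtain a counterexample we need a subspace with few singular matrices, and the line through the identity matrix is the simplest one.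

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\omega=\sum_iX_iX_i$ be the identity matrix, $S=\{0,\omega\}$ and $N=N_S$. The only singular matrix in $S$ is $0$, so $N^{\mathrm{sep}}\le\ker\delta_2=D_3$ by Proposition~\ref{prop:sing}. On the other hand $\delta_2(x_1^2x_2^2\cdots x_n^2)=E_{11}+\dots+E_{nn}=\omega$, so $x_1^2x_2^2\cdots x_n^2\in N\setminus D_3$. Hence $N^{\mathrm{sep}}\neq N$.

The index is given by \eqref{eq:index} with $\dim S=1$. The group $F/D_2$ is abelian and $D_2/N$ is central in $F/N$ by Lemma~\ref{lem:delta}(ii), so $F/N$ has class at most $2$. It is not abelian, because $\delta_2([x_1,x_2])=E_{12}+E_{21}\notin S$.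
\end{proof}

For $n=3$ this gives a regular cover of $\mathbf{R}_3$ of degree $256$. The two elements that had to be separated in Section~\ref{sec:Q8} have leading terms
\[
\delta_2(x_1^2x_2^2x_3^2)=\begin{pmatrix}1&0&0\\0&1&0\\0&0&1\end{pmatrix},\qquad
\delta_2\bigl((x_1x_2x_3)^2\bigr)=\begin{pmatrix}1&1&1\\1&1&1\\1&1&1\end{pmatrix},
\]
with the same diagonal but with ranks $3$ and $1$.

\begin{remark}
The proof uses only the first half of Proposition~\ref{prop:sing}, which rests on Lemma~\ref{lem:key}. So Theorem~\ref{thm:main} remains true when $\mathcal{C}^{\mathrm{sep}}$ is enlarged to the set of all elements that lie in some subgroup $\langle h_1,\dots,h_{n-1}\rangle$ whose generators are linearly independent in $H_1(F;\mathbb{F}_2)$.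
\end{remark}

\begin{example}
Let $n=2$ and $J=E_{12}+E_{21}$. Of the eight symmetric matrices, the singular ones are $0$, $E_{11}$, $E_{22}$ and $E_{11}+E_{22}+J$, the last three being the leading terms of $x_1^2$, $x_2^2$ and $(x_1x_2)^2$. Take $S=\{0,\ E_{11}+E_{22},\ E_{11}+J,\ E_{22}+J\}$, whose nonzero elements are all invertible. In $F/N_S$, of order $8$, we have $x_1^4=1$ and $x_1^2=x_2^2=[x_1,x_2]$, which are the defining relations of $Q_8$. So $N_S$ is the subgroup of Section~\ref{sec:Q8}.
\end{example}

\section{The subgroups between $D_3$ and $D_2$}\label{sec:class}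

Proposition~\ref{prop:sing} determines $N_S^{\mathrm{sep}}$ modulo $D_3$. To determine $N_S^{\mathrm{sep}}$ itself we must know that it contains $D_3$, and the Magnus expansion gives no direct help, since it produces obstructions rather than generators. We argue instead by counting: a few separable relators, each involving two elements of a basis, already bound the order of $F/D_3^{\mathrm{sep}}$ by that of $F/D_3$.

\begin{proposition}\label{prop:D3}
If $n\ge3$, then $D_3^{\mathrm{sep}}=D_3$.
\end{proposition}

\begin{proof}
Let $E=F/D_3^{\mathrm{sep}}$. Suppose $u,v$ are two distinct elements of a basis of $F$. Since $n\ge3$, the subgroup $\langle u,v\rangle$ is a proper free factor. The elements $u^2$ and $[u,v]$ lie in $D_2$, and $D_2/D_3$ is central of exponent $2$ in $F/D_3$. So $u^4$, $[u^2,v]$ and $[u,v]^2$ lie in $D_3$, and being separable they are trivial in $E$: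
\begin{equation}\label{eq:rel}
u^4=1,\qquad [u^2,v]=1,\qquad [u,v]^2=1\qquad\text{in }E .
\end{equation}

Applying \eqref{eq:rel} to the pairs $x_i,x_k$ shows that $x_i^2$ commutes with every generator, so it is central in $E$, and that its order divides $2$. The relations for the standard basis do not say that $[x_i,x_j]$ is central, and here we use other bases. Fix $i\ne j$. Replacing $x_j$ by $x_ix_j$ gives a basis containing $x_ix_j$ and all $x_k$ with $k\neq j$; replacing $x_i$ by $x_ix_j$ gives a basis containing $x_ix_j$ and $x_j$. By \eqref{eq:rel} with $u=x_ix_j$, the element $(x_ix_j)^2$ commutes with every generator, so it is central in $E$. Since $x_j^{-2}$ is central,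
\[
[x_i,x_j]=x_i^{-1}x_j^{-1}x_ix_j=x_i^{-2}\,x_i\,x_j^{-2}\,x_jx_ix_j=x_i^{-2}x_j^{-2}(x_ix_j)^2 \qquad\text{in }E.
\]
So $[x_i,x_j]$ is central in $E$, and its order divides $2$ by \eqref{eq:rel}.

Let $Z$ be the subgroup of $E$ generated by the $n$ elements $x_i^2$ and the $n(n-1)/2$ elements $[x_i,x_j]$ with $i<j$. These are central of order dividing $2$, so $|Z|\le2^{n(n+1)/2}$. The quotient $E/Z$ is generated by $n$ commuting elements of order dividing $2$, so $|E/Z|\le2^n$. Thus $|E|\le2^{\,n+n(n+1)/2}=[F:D_3]$ by Lemma~\ref{lem:image}. Since $D_3^{\mathrm{sep}}\le D_3$, equality of the two subgroups follows.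
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
The isomorphism $D_2/D_3\cong\mathrm{Sym}_n(\mathbb{F}_2)$ is induced by $\delta_2$, and the correspondence is $S\mapsto N_S$ from Section~\ref{sec:sym}. By Proposition~\ref{prop:D3}, $D_3=D_3^{\mathrm{sep}}\le N_S^{\mathrm{sep}}\le D_2$, so $N_S^{\mathrm{sep}}$ corresponds to the subspace $\delta_2(N_S^{\mathrm{sep}})$. By Proposition~\ref{prop:sing} this is the span of the singular matrices in $S$.

For a counterexample of small index we want a large $S$ whose singular matrices lie in a hyperplane $R$ of $S$, that is, a large subspace $R$ with a coset consisting of invertible matrices. Triangular matrices with $1$'s on the diagonal form such a coset, and to have symmetric matrices we use the antidiagonal instead. Let $R$ be the space of symmetric matrices whose $(i,j)$ entry vanishes unless $i+j\le n$. Let $J=\sum_{i+j=n+1}E_{ij}$ and $S=R\oplus\mathbb{F}_2J$. A matrix in $J+R$ has $1$'s on the antidiagonal and $0$'s below it; reversing the order of its columns gives a triangular matrix with $1$'s on the diagonal, so it is invertible. Hence all singular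 matrices in $S$ lie in $R\neq S$, and $N_S^{\mathrm{sep}}\ne N_S$. The dimension of $R$ is the number of pairs $i\le j$ with $i+j\le n$. With $m=\lfloor n/2\rfloor$ it equals
\[
\sum_{i=1}^{m}(n-2i+1)=m(n+1)-m(m+1)=m(n-m)=\lfloor n^2/4\rfloor .
\]
By \eqref{eq:index} the index of $N_S$ is $2^{\,n+n(n+1)/2-\lfloor n^2/4\rfloor-1}$, and for $n=3$ the exponent is $3+6-2-1=6$.
\end{proof}

\begin{example}
For $n=3$ the subspace $S$ of the proof consists of the matrices
\[
\begin{pmatrix}a&b&c\\ b&c&0\\ c&0&0\end{pmatrix},\qquad a,b,c\in\mathbb{F}_2,
\]
which are singular exactly when $c=0$. The subgroup $N_S$, of index $64$, is generated by $D_3$, $x_1^2$, $[x_1,x_2]$ and $x_2^2[x_1,x_3]$. The subgroup $N_S^{\mathrm{sep}}$, of index $128$, is generated by $D_3$, $x_1^2$ and $[x_1,x_2]$.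
\end{example}

\begin{remark}\label{rem:two}
Both results that assume $n\ge3$ fail for $n=2$.

In Proposition~\ref{prop:D3}, let $u$ be primitive with linear part $v\ne0$. If $u^m\in D_3$, then $mv=0$ forces $m=2k$, and $\delta_2(u^{2k})=k\,v\otimes v=0$ forces $4\mid m$. With $\mu(u)=1+a$ we have $\mu(u^4)=1+a^4$, so $u^4\in D_4$. Since for $n=2$ the separable elements are the powers of primitive elements, $D_3^{\mathrm{sep}}\le D_4$. But $D_4\neq D_3$, because $\delta_3([[x_1,x_2],x_1])=X_2X_1X_1+X_1X_1X_2\neq0$ by Lemma~\ref{lem:delta}(iii).

In Theorem~\ref{thm:pos}(b), take $S=\{0,E_{11},J,E_{11}+J\}$ with $J=E_{12}+E_{21}$. Then $[x_1,x_2]\in N_S$, so $F/N_S$ is abelian, of order $8$. The singular matrices in $S$ are $0$ and $E_{11}$, so $N_S^{\mathrm{sep}}\neq N_S$ by Proposition~\ref{prop:sing}.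
\end{remark}

\section{Deep terms of the filtration}\label{sec:deep}

For $p=2$ and $n\ge3$ the subgroups $D_2(F)$ and $D_3(F)$ are generated by separable elements, by Theorem~\ref{thm:pos}(b) and Proposition~\ref{prop:D3}; to find a counterexample at that level we had to choose a special subspace $S$. Deeper in the filtration no choice is needed. The number of hyperplanes does not depend on $c$, and each contributes at most $(r-1)^c$ dimensions, while $D_c/D_{c+1}$ has dimension at least about $r^c/c$.

To work with the filtration of $M$ we must know that elements of $M$ that are separable in $F$ lie in proper free factors of $M$. This is a special case of the Kurosh subgroup theorem, and it has a short proof by covering spaces.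

\begin{lemma}\label{lem:kurosh}
Let $M\le F=\mathbf{F}_n$ have finite index and let $A$ be a proper free factor of $F$. Then $A\cap M$ is a proper free factor of $M$.
\end{lemma}

\begin{proof}
Let $y_1,\dots,y_n$ be a basis of $F$ with $A=\langle y_1,\dots,y_s\rangle$, $s<n$. Let $R$ be the rose with petals $y_1,\dots,y_n$ and $R_A$ the subrose with petals $y_1,\dots,y_s$. Let $\Gamma\to R$ be the cover with base point $*$ and $\pi_1(\Gamma,*)=M$, and let $\Gamma_A$ be the component of the preimage of $R_A$ that contains $*$. A loop at $*$ in $\Gamma_A$ projects to a loop in $R_A$, so it represents an element of $A\cap M$. Conversely an element of $A\cap M$ is represented by a loop in $R_A$, whose lift at $*$ is closed and stays in $\Gamma_A$. So $A\cap M$ is the image of $\pi_1(\Gamma_A,*)$. Extend a spanning tree of $\Gamma_A$ to a spanning tree of $\Gamma$. The edges outside the tree index a basis of $M$, and those among them that lie in $\Gamma_A$ index a subset generating $A\cap M$. Thus $A\cap M$ is a free factor of $M$. It is proper because $y_n^m\in M$ for some $m\ge1$, while $y_n^m\notin A$.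
\end{proof}

For the lower bound on $D_c/D_{c+1}$ we use commutators. Regard $T$ as a Lie algebra with $[a,b]=ab-ba$, let $L$ be the Lie subalgebra generated by $X_1,\dots,X_r$, let $L_c$ be its degree-$c$ part, and let $\ell_c=\dim L_c$.

\begin{lemma}\label{lem:witt}
Let $F$ be free of rank $r\ge2$. Then $L_c\subseteq\delta_c(D_c)$, and $\ell_c\ge(r^c-2r^{c/2})/c$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:delta}(iii) and induction on $c$, the group commutator $[\dots[[x_{i_1},x_{i_2}],x_{i_3}],\dots,x_{i_c}]$ lies in $D_c$, and its leading term is the left-normed bracket $[\dots[[X_{i_1},X_{i_2}],X_{i_3}],\dots,X_{i_c}]$. Let $W$ be the span of all left-normed brackets. Then $[W,X_i]\subseteq W$, and the Jacobi identity $[w,[z,X_i]]=[[w,z],X_i]-[[w,X_i],z]$ shows by induction on the length of a left-normed bracket $z$ that $[W,z]\subseteq W$. So $W$ is closed under brackets, $W=L$, and $L_c$ is spanned by the left-normed brackets of length $c$. As $\delta_c(D_c)$ is a subspace, it contains $L_c$.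

The dimension $\ell_c$ is given by Witt's formula; see \cite[Theorem~5.11]{MKS}. We recall why it holds over any field, in particular over $\mathbb{F}_p$. By comparison of universal properties, the enveloping algebra of the free Lie algebra on $X_1,\dots,X_r$ is the free associative algebra on $X_1,\dots,X_r$. By the Poincar\'e--Birkhoff--Witt theorem the free Lie algebra embeds in its enveloping algebra, with image $L$, and the ordered monomials in a homogeneous basis of $L$ form a basis of the free associative algebra. Counting dimensions by degree gives $\prod_{d\ge1}(1-t^d)^{-\ell_d}=(1-rt)^{-1}$. Applying $t\frac{d}{dt}\log$ and comparing coefficients of $t^c$ gives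
\[
\sum_{d\mid c}d\,\ell_d=r^c ,
\]
which is Witt's formula before M\"obius inversion. In particular $d\,\ell_d\le r^d$ for all $d$. A divisor $d<c$ of $c$ satisfies $d\le c/2$, so
\[
c\,\ell_c\ \ge\ r^c-\sum_{1\le d\le c/2}r^d\ \ge\ r^c-\frac{r}{r-1}\,r^{c/2}\ \ge\ r^c-2r^{c/2}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:deep}]
The group $M$ is free of rank $r=1+(n-1)[F:M]\ge2$ by the Schreier index formula. We apply Section~\ref{sec:magnus} and Lemma~\ref{lem:witt} to $M$, with $V=H_1(M;\mathbb{F}_p)$ of dimension $r$. By Lemma~\ref{lem:filt}, $N=D_c(M)$ has finite index in $M$ and is characteristic in $M$. Automorphisms of $F$ that preserve $M$ therefore preserve $N$, which proves (d).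

Let $W_c$ be the span of $\delta_c(N\cap\mathcal{C}^{\mathrm{sep}})$ in $\delta_c(N)\cong D_c(M)/D_{c+1}(M)$. Let $g\in N\cap\mathcal{C}^{\mathrm{sep}}$, say $g\in A$ with $A$ a proper free factor of $F$. By Lemma~\ref{lem:kurosh}, $g$ lies in the proper free factor $A\cap M$ of $M$, so $\delta_c(g)\in U^{\otimes c}$ for a hyperplane $U\subset V$ by Corollary~\ref{cor:hyper}. There are $(p^r-1)/(p-1)\le p^r$ hyperplanes, and $\dim U^{\otimes c}=(r-1)^c$. Hence $\dim W_c\le p^r(r-1)^c$. With Lemma~\ref{lem:witt} we obtain, for $c\ge3$,
\[
\frac{\dim W_c}{\dim\delta_c(N)}\ \le\ \frac{c\,p^r(r-1)^c}{r^c-2r^{c/2}}\ =\ \frac{p^r}{1-2r^{-c/2}}\;c\Bigl(1-\frac1r\Bigr)^{c} .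
\]
The right side tends to $0$ as $c\to\infty$, since $p$ and $r$ are fixed. This is (c).

For large $c$ the ratio is at most $1/2$, so the codimension of $W_c$ in $\delta_c(N)$ is at least $\frac12\dim\delta_c(N)\ge(r^c-2r^{c/2})/(2c)$, which tends to $\infty$. The group $\delta_c(N)$ is an elementary abelian $p$-quotient of $N$, so $\delta_c$ factors through a linear surjection $H_1(N;\mathbb{F}_p)\to\delta_c(N)$. This surjection maps the span of $N\cap\mathcal{C}^{\mathrm{sep}}$ onto $W_c$, so the codimension of that span in $H_1(N;\mathbb{F}_p)$ is at least the codimension of $W_c$. This is (b). If $N\cap\mathcal{C}^{\mathrm{sep}}$ generated $N$, the codimension would be $0$, so (a) follows.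
\end{proof}

\begin{thebibliography}{9}

\bibitem{Dunwoody}
M.~J. Dunwoody, \emph{Nielsen transformations}, in: Computational Problems in Abstract Algebra, Pergamon, 1970, pp.~45--46.

\bibitem{Eastham}
Becky Eastham, \emph{Separable homology of graphs and the separability complex}, arXiv:2401.01320 (2024).

\bibitem{MKS}
Magnus, Karrass and Solitar, \emph{Combinatorial Group Theory}.

\end{thebibliography}
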